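\title{Ramification of the splitting fields of $L$-functions in $\mathbb{Z}_p$-towers of curves}

\begin{abstract}
Let $X_\infty/X$ be a geometric $\mathbb{Z}_p$-tower of curves over a finite field of characteristic $p$, ramified at finitely many points, and let $\chi_n$ be a character of order $p^n$ of its Galois group. We prove that for large $n$ the splitting field of $L(\chi_n,s)$ over $\mathbb{Q}_p$ has ramification index at least $p^{n-1}$ if $p$ is odd and at least $2^{n-2}$ if $p=2$. This proves the conjectured lower bound $c\,p^n$, with a constant $c$ that depends only on $p$. The bound already holds for the field generated by the coefficients of $L(\chi_n,s)$, which we determine: it is the fixed field in $\mathbb{Q}_p(\zeta_{p^n})$ of a group $H$ of roots of unity in $\mathbb{Z}_p$ that does not depend on $n$. Every possible $H$ occurs. For the Artin--Schreier--Witt tower $Fy-y=[t]$ we compute the splitting fields exactly, which shows that the bound is sharp for odd $p$.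
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{Splitting fields of zeta functions}

Let $p$ be a prime and $q$ a power of $p$. Curves are smooth, projective and geometrically irreducible over $\mathbb{F}_q$, and $|x|$ is the degree of a closed point $x$. The zeta function of a curve $Y$ of genus $g$ is
\[
Z(Y,s)=\prod_{y}\frac{1}{1-s^{|y|}}=\frac{P(Y,s)}{(1-s)(1-qs)},\qquad P(Y,s)=\prod_{i=1}^{2g}(1-\alpha_i s)\in 1+s\mathbb{Z}[s],
\]
where $y$ runs over the closed points of $Y$. By Weil, the algebraic integers $\alpha_i$ have complex absolute value $\sqrt q$. Since $\alpha_i\bar\alpha_i=q$, they are units at all primes not dividing $p$. Their behavior at $p$, on the other hand, varies with the curve.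

View the $\alpha_i$ in $\mathbb{C}_p$ and let $v$ be the valuation with $v(p)=1$. For a finite extension $K/\mathbb{Q}_p$ let $e(K)$ be its ramification index, so that $v(K^*)=e(K)^{-1}\mathbb{Z}$. The \emph{splitting field over $\mathbb{Q}_p$} of a polynomial with coefficients in $\overline{\mathbb{Q}}_p$ is the field generated over $\mathbb{Q}_p$ by all its roots. The ramification index of the splitting field of $P(Y,s)$ is one measure of how complicated the $\alpha_i$ are $p$-adically; for instance, it is a common denominator of the slopes $v(\alpha_i)$. For an elliptic curve over $\mathbb{F}_p$ one has $P=1-as+ps^2$. If $p\nmid a$, Hensel's lemma applied to $u^2-au+p\equiv u(u-a) \pmod p$ puts both $\alpha_i$ in $\mathbb{Z}_p$ and the index is $1$. If $a=0$, then $\alpha_i=\pm\sqrt{-p}$ and the index is $2$. This paper is about the growth of the index along a tower of curves.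

\subsection{$\mathbb{Z}_p$-towers and their $L$-functions}

A \emph{geometric $\mathbb{Z}_p$-tower} $X_\infty/X$ is a sequence $X=X_0\leftarrow X_1\leftarrow X_2\leftarrow\cdots$ of curves over $\mathbb{F}_q$, with $\mathbb{F}_q$ algebraically closed in each function field, such that $G_n=\operatorname{Gal}(X_n/X)\cong\mathbb{Z}/p^n\mathbb{Z}$ and $G_\infty=\varprojlim G_n\cong\mathbb{Z}_p$. We fix an isomorphism $G_\infty\cong\mathbb{Z}_p$ and write the group additively, so that $G_n=\mathbb{Z}_p/p^n\mathbb{Z}_p$. Let $S$ be the set of closed points of $X$ that ramify in the tower. We assume that $S$ is finite, put $U=X\setminus S$, and write $|U|$ for the set of closed points of $U$ and $\operatorname{Frob}_x\in\mathbb{Z}_p$ for the arithmetic Frobenius at $x\in|U|$.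

For $x\in S$ the inertia group $I_x$ is a nonzero closed subgroup of $\mathbb{Z}_p$, so $I_x=p^{j_x}\mathbb{Z}_p$ for some $j_x\ge0$. The problem is posed under the hypothesis
\begin{itemize}
\item[(R)] $X_1$ is totally ramified over $X$ at every point of $S$,
\end{itemize}
which says that all $j_x$ are $0$. It can be arranged by replacing $X$ with the layer $X_j$, $j=\max_x j_x$.

Call a character $\chi:G_n\to\mathbb{C}_p^*$ \emph{primitive} if it has order $p^n$, and put
\[
L(\chi,s)=\prod_{x\in|U|}\frac{1}{1-\chi(\operatorname{Frob}_x)s^{|x|}}\in 1+s\,\mathbb{Z}[\zeta_{p^n}][[s]].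
\]
Under (R) every nontrivial character is ramified at every point of $S$, so no Euler factor is missing. Then, for $n\ge1$, the polynomial $P(X_{n-1},s)$ divides $P(X_n,s)$,
\begin{equation}\label{eq:factor}
\frac{P(X_n,s)}{P(X_{n-1},s)}=\prod_{\chi \text{ primitive on } G_n}L(\chi,s),
\end{equation}
and by Weil each $L(\chi,s)$ is a polynomial whose reciprocal roots have complex absolute value $\sqrt q$.

For each $n\ge1$ fix a primitive character $\chi_n$ of $G_n$. Let $\mathbb{Q}_{p,n}$ and $L_{p,n}$ be the splitting fields over $\mathbb{Q}_p$ of $P(X_n,s)$ and of $L(\chi_n,s)$. The primitive characters of $G_n$ are conjugate under $\operatorname{Gal}(\mathbb{Q}_p(\zeta_{p^n})/\mathbb{Q}_p)$ and $L(\chi_n,s)^\sigma=L(\chi_n^\sigma,s)$. Hence the degree and the slopes of $L(\chi_n,s)$, and also $e(L_{p,n})$, depend only on $n$. The following conjecture is posed in \cite{Alv}.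

\medskip
\noindent\textbf{Conjecture.} \emph{There is a constant $c=c(X_\infty/X)>0$ such that $e(L_{p,n})\ge c\,p^n$ for all sufficiently large $n$.}
\medskip

Through \eqref{eq:factor} this is the form, for one $L$-function at a time, of the conjecture that $e(\mathbb{Q}_{p,n})\ge c\,p^n$ for large $n$.

Why should $p^n$ be the right order? The polynomial $P(X_n,s)$ has integer coefficients and gives no hint. But its factor $L(\chi_n,s)$ has coefficients in $\mathbb{Q}_p(\zeta_{p^n})$, which is totally ramified of degree $p^{n-1}(p-1)$ over $\mathbb{Q}_p$, and a splitting field contains the coefficients of a polynomial with constant term $1$. So the conjecture holds as soon as the field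
\[
K_n=\mathbb{Q}_p\bigl(\text{coefficients of }L(\chi_n,s)\bigr)\subseteq\mathbb{Q}_p(\zeta_{p^n})
\]
has bounded index in $\mathbb{Q}_p(\zeta_{p^n})$. One expects this unless the coefficients have many accidental Galois symmetries. We show that for large $n$ there are no accidental ones: every symmetry comes from a symmetry of the distribution of Frobenius elements in $\mathbb{Z}_p$.

\subsection{Results}

For an effective divisor $D=\sum n_x x$ supported in $U$ put $\operatorname{Frob}_D=\sum n_x\operatorname{Frob}_x\in\mathbb{Z}_p$. For $k\ge0$ and $g\in\mathbb{Z}_p$ let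
\[
m_k(g)=\#\{D\ge0\text{ supported in }U:\ \deg D=k,\ \operatorname{Frob}_D=g\}.
\]
There are finitely many effective divisors of degree $k$, so $m_k$ has finite support. Let $\chi$ be a primitive character of $G_n$ and $\zeta=\chi(1)$, a primitive $p^n$-th root of unity. Then $\chi(g)=\zeta^g$, where $\zeta^g$ depends only on $g$ modulo $p^n$. Expanding the Euler product gives $L(\chi,s)=\sum_D\chi(\operatorname{Frob}_D)s^{\deg D}$, that is,
\begin{equation}\label{eq:coeff}
L(\chi,s)=\sum_{k\ge0}\ell_k(\chi)s^k,\qquad \ell_k(\chi)=\sum_{g\in\mathbb{Z}_p}m_k(g)\,\zeta^g .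
\end{equation}
Two features of \eqref{eq:coeff} drive the proof: the integers $m_k(g)$ do not depend on $n$, and they are nonnegative.

Let $\mu$ be the group of roots of unity in $\mathbb{Z}_p$. Thus $\mu=\mu_{p-1}$ for $p$ odd and $\mu=\{\pm1\}$ for $p=2$. Define the subgroup
\[
H=\{\varepsilon\in\mu:\ m_k(\varepsilon g)=m_k(g)\ \text{ for all } k\ge0 \text{ and all } g\in\mathbb{Z}_p\}.
\]
Another isomorphism $G_\infty\cong\mathbb{Z}_p$ replaces $m_k(g)$ by $m_k(ug)$ for a unit $u$, so $H$ depends only on the tower. We identify $\operatorname{Gal}(\mathbb{Q}_p(\zeta_{p^n})/\mathbb{Q}_p)$ with $(\mathbb{Z}/p^n)^*$ by $\sigma_a(\zeta)=\zeta^a$, and let subgroups of $\mathbb{Z}_p^*$ act through their reduction modulo $p^n$.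

\begin{theorem}\label{thm:main}
There is an integer $n_0$, depending only on the tower, such that for all $n\ge n_0$ and every primitive $\chi_n$,
\[
K_n=\mathbb{Q}_p(\zeta_{p^n})^{H \bmod p^n}.
\]
Consequently $K_n/\mathbb{Q}_p$ is totally ramified of degree $p^{n-1}(p-1)/|H|$, and this number divides $e(L_{p,n})$ and $e(\mathbb{Q}_{p,n})$. In particular, for $n\ge n_0$,
\[
e(\mathbb{Q}_{p,n})\ \ge\ e(L_{p,n})\ \ge\
\begin{cases}
p^{n-1}=\frac1p\,p^n, & p \text{ odd},\\[2pt]
2^{n-2}=\frac14\,2^n, & p=2.
\end{cases}
\]
So the conjecture holds, with a constant depending only on $p$. Hypothesis \textup{(R)} is not needed for these statements.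
\end{theorem}

The second theorem says how sharp this is. The Artin--Schreier--Witt towers in it are recalled in Section~\ref{sec:asw}; $t$ is the coordinate on $\mathbb{P}^1$.

\begin{theorem}\label{thm:sharp}
\begin{itemize}
\item[(a)] For every prime $p$, every subgroup of $\mu$ occurs as $H$ for some tower over $\mathbb{F}_p$ with $X=\mathbb{P}^1$. Hence the bounds of Theorem~\ref{thm:main} for the coefficient field $K_n$ are optimal for every $p$.
\item[(b)] For the Artin--Schreier--Witt tower $Fy-y=[t]$ over $\mathbb{P}^1_{\mathbb{F}_p}$ one has, for every $n\ge1$,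
\[
\mathbb{Q}_{p,n}=L_{p,n}=\mathbb{Q}_p(\zeta_{p^n})^{\mu_{p-1}},
\]
with ramification index exactly $p^{n-1}$. So for $p$ odd the bound $p^{n-1}$ is sharp for both $L_{p,n}$ and $\mathbb{Q}_{p,n}$.
\end{itemize}
\end{theorem}

For $p=2$ the group $\mu_{p-1}$ in (b) is trivial and the index is $\frac12 2^n$. The best universal constant for the splitting fields then lies in $[\frac14,\frac12]$; we do not determine it.

Section~\ref{sec:stab} translates Theorem~\ref{thm:main} into a statement about a subgroup of $(\mathbb{Z}/p^n)^*$ and works out one example. Section~\ref{sec:proof} proves the theorem; it uses no information on slopes. Section~\ref{sec:asw} proves Theorem~\ref{thm:sharp}(a). Part (b) needs an upper bound for a splitting field, which coefficients alone cannot give, and Section~\ref{sec:slopes} obtains it from a Newton polygon.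

\section{The stabilizer of $L(\chi,s)$}\label{sec:stab}

We use two standard facts. Let $\zeta$ be a primitive $p^n$-th root of unity.
\begin{itemize}
\item[(C1)] $\mathbb{Q}_p(\zeta)/\mathbb{Q}_p$ is totally ramified of degree $p^{n-1}(p-1)$, and $v(\zeta-1)=1/(p^{n-1}(p-1))$.
\item[(C2)] $\mathbb{Z}_p^*=\mu\times(1+2p\mathbb{Z}_p)$, where $2p\mathbb{Z}_p$ is $p\mathbb{Z}_p$ for odd $p$ and $4\mathbb{Z}_2$ for $p=2$. For $n\ge3$ the group $\mu$ injects into $(\mathbb{Z}/p^n)^*$, the image $\Gamma_n$ of $1+2p\mathbb{Z}_p$ is a nontrivial cyclic $p$-group, and $(\mathbb{Z}/p^n)^*=\mu\times\Gamma_n$. The unique subgroup of order $p$ of $\Gamma_n$ consists of the classes $1+p^{n-1}b$, $b\in\mathbb{Z}$.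
\end{itemize}

Fix $n\ge1$, a primitive character $\chi$ of $G_n$, and $\zeta=\chi(1)$. By \eqref{eq:coeff}, $\sigma_a(\ell_k(\chi))=\sum_g m_k(g)\zeta^{ag}$. Let
\[
H_n=\{a\in(\mathbb{Z}/p^n)^*:\ \sigma_a(\ell_k(\chi))=\ell_k(\chi)\text{ for all }k\},
\]
the group of $a$ with $L(\chi^a,s)=L(\chi,s)$. By Galois theory $K_n=\mathbb{Q}_p(\zeta)^{H_n}$, so the first claim of Theorem~\ref{thm:main} is that $H_n=H\bmod p^n$ for large $n$. One inclusion holds at every level.

\begin{lemma}\label{lem:easy}
For every $n\ge1$, $H\bmod p^n\subseteq H_n$.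
\end{lemma}

\begin{proof}
For $\varepsilon\in H$ substitute $h=\varepsilon g$: $\ \sigma_\varepsilon(\ell_k(\chi))=\sum_h m_k(\varepsilon^{-1}h)\zeta^h=\sum_h m_k(h)\zeta^h$.
\end{proof}

The other inclusion is the heart of the matter, and its mechanism is visible in a single coefficient of a single tower.

\begin{example}\label{ex:three}
Let $p=q=3$ and take the tower of Theorem~\ref{thm:sharp}(b). By Proposition~\ref{prop:asw} below, $U=\mathbb{A}^1$, the rational points $0,1,-1$ have Frobenius elements $0,1,-1\in\mathbb{Z}_3$, and $t\mapsto-t$ shows that $H=\mu=\{\pm1\}$. So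
\[
\ell_1(\chi)=1+\zeta+\zeta^{-1}.
\]
Let $n\ge2$. Then $(\mathbb{Z}/3^n)^*=\{\pm1\}\times\Gamma_n$ with $\Gamma_n$ cyclic of order $3^{n-1}$. If $H_n$ were larger than $\{\pm1\}$, it would meet $\Gamma_n$ nontrivially and so contain the element $a=1+3^{n-1}$ of order $3$. Put $\omega=\zeta^{3^{n-1}}$, a primitive cube root of unity. Then
\[
\sigma_a(\ell_1(\chi))=1+\omega\zeta+\omega^{-1}\zeta^{-1}.
\]
The degree of $\zeta$ over $\mathbb{Q}_3(\omega)$ is $3^{n-1}\ge3$, so $1,\zeta,\zeta^{-1}$ are linearly independent over $\mathbb{Q}_3(\omega)$. Comparing the coefficients of $\zeta$ in $\sigma_a(\ell_1(\chi))=\ell_1(\chi)$ would give $\omega=1$. Hence $H_n=\{\pm1\}$ and $[K_n:\mathbb{Q}_3]=3^{n-1}$. For $n=1$ the independence fails, and indeed $\ell_1(\chi)=0$.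
\end{example}

Three things were used: an exponent prime to $p$ that occurs with nonzero multiplicity, the independence of the finitely many powers of $\zeta$ that occur, and the reduction to elements of order $p$. The general proof supplies each of them.

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

We give the proof under (R) and show in Remark~\ref{rem:R} that (R) can be removed.

\subsection{A Frobenius element prime to $p$}

The element $1+p^{n-1}$ multiplies $\zeta^g$ by the $p$-th root of unity $\zeta^{p^{n-1}g}$, which is $1$ when $p\mid g$. So it can only be detected on exponents that are units.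

\begin{lemma}\label{lem:unit}
There are $k_0\ge1$ and $h_0\in\mathbb{Z}_p^*$ with $m_{k_0}(h_0)\ge1$.
\end{lemma}

\begin{proof}
Suppose that $\operatorname{Frob}_x\in p\mathbb{Z}_p$ for all $x\in|U|$. Then $\chi_1(\operatorname{Frob}_x)=1$ for all $x$, so
\[
L(\chi_1,s)=Z(X,s)\prod_{x\in S}(1-s^{|x|}).
\]
At $s=1/q$ the polynomial $P(X,s)$ does not vanish, because its reciprocal roots have absolute value $\sqrt q$, and neither does $\prod_{x\in S}(1-s^{|x|})$. So $L(\chi_1,s)$ has a pole at $s=1/q$, although it is a polynomial. Hence some $x_0\in|U|$ has $h_0=\operatorname{Frob}_{x_0}\in\mathbb{Z}_p^*$. With $k_0=|x_0|$, the divisor $D=x_0$ is counted by $m_{k_0}(h_0)$.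
\end{proof}

\subsection{Independence of powers of $\zeta$}

Passing from the function $m_k$ to the number $\ell_k(\chi)$ loses information in two ways: exponents congruent modulo $p^n$ give the same power of $\zeta$, and $\sum_{j=0}^{p-1}\zeta^{g+jp^{n-1}}=0$. Both relations involve exponents congruent modulo $p^{n-1}$, and the next lemma shows that there are no others. We work over $\mathbb{Q}_p(\zeta_p)$ because $p$-th roots of unity will appear as coefficients.

\begin{lemma}\label{lem:indep}
Let $\zeta$ be a primitive $p^n$-th root of unity and $B\subset\mathbb{Z}_p$ a finite set whose elements are distinct modulo $p^{n-1}$. Then $(\zeta^g)_{g\in B}$ is linearly independent over $\mathbb{Q}_p(\zeta_p)$.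
\end{lemma}

\begin{proof}
By (C1), $[\mathbb{Q}_p(\zeta):\mathbb{Q}_p(\zeta_p)]=p^{n-1}$, so $\zeta^i$, $0\le i<p^{n-1}$, is a basis. For $g\in B$ let $i(g)$ be the integer in this range with $g\equiv i(g)\pmod{p^{n-1}}$. The $i(g)$ are distinct, and $\zeta^g=\zeta^{g-i(g)}\zeta^{i(g)}$ with $\zeta^{g-i(g)}$ a $p$-th root of unity.
\end{proof}

\subsection{The choice of $n_0$}

A fixed finite subset of $\mathbb{Z}_p$ satisfies the hypothesis of Lemma~\ref{lem:indep} for all large $n$, but the union of the supports of all $m_k$ need not be finite. We therefore select finitely many coefficients that carry the information we need. This is possible because $\mu$ is finite. For each $\varepsilon\in\mu\setminus H$ choose $k_\varepsilon\ge0$ and $h_\varepsilon\in\mathbb{Z}_p$ with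
\begin{equation}\label{eq:witness}
m_{k_\varepsilon}(h_\varepsilon)\ne m_{k_\varepsilon}(\varepsilon^{-1}h_\varepsilon).
\end{equation}
Let $\mathcal{K}$ be the finite set consisting of $k_0$ and all $k_\varepsilon$, and let
\[
B=\bigcup_{k\in\mathcal{K}}\ \bigcup_{\varepsilon\in\mu}\varepsilon\cdot\operatorname{supp}(m_k).
\]
The set $B$ is finite, and for $k\in\mathcal{K}$ and $\varepsilon\in\mu$ the function $h\mapsto m_k(\varepsilon^{-1}h)$ vanishes outside $B$. Choose $n_0\ge3$ such that the elements of $B$ are distinct modulo $p^{n_0-1}$. No character entered these choices.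

\subsection{Comparison of coefficients}

An arbitrary $a\in H_n$ replaces the exponents $g$ by $ag$, and since $a$ varies with $n$ we have no control of $B\cup aB$ modulo $p^{n-1}$. The elements $a\equiv\varepsilon\pmod{p^{n-1}}$ with $\varepsilon\in\mu$ preserve $B$ modulo $p^{n-1}$, and for these the comparison can be made.

\begin{proposition}\label{prop:key}
Let $n\ge n_0$, $\varepsilon\in\mu$ and $b\in\mathbb{Z}$. If the class $a$ of $\varepsilon(1+p^{n-1}b)$ modulo $p^n$ lies in $H_n$, then $p\mid b$ and $\varepsilon\in H$.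
\end{proposition}

\begin{proof}
Put $\omega=\zeta^{p^{n-1}}$, a root of unity of order $p$. Then $\zeta^{ag}=\omega^{b\varepsilon g}\zeta^{\varepsilon g}$ for $g\in\mathbb{Z}_p$. For $k\in\mathcal{K}$, the substitution $h=\varepsilon g$ turns $\ell_k(\chi)=\sigma_a(\ell_k(\chi))$ into
\[
\sum_{h\in B}m_k(h)\,\zeta^h=\sum_{h\in B}m_k(\varepsilon^{-1}h)\,\omega^{bh}\,\zeta^h .
\]
By Lemma~\ref{lem:indep}, and since both sides below vanish for $h\notin B$,
\begin{equation}\label{eq:compare}
m_k(h)=m_k(\varepsilon^{-1}h)\,\omega^{bh}\qquad(k\in\mathcal{K},\ h\in\mathbb{Z}_p).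
\end{equation}
Take $k=k_0$ and $h=h_0$. The left side is a positive integer and $m_{k_0}(\varepsilon^{-1}h_0)$ is a nonnegative integer, so the root of unity $\omega^{bh_0}$ is a positive rational number and equals $1$. Since $h_0$ is a unit, $p\mid b$. Now \eqref{eq:compare} reads $m_k(h)=m_k(\varepsilon^{-1}h)$ for all $k\in\mathcal{K}$ and all $h$. If $\varepsilon\notin H$, this contradicts \eqref{eq:witness}.
\end{proof}

\subsection{End of the proof}

Let $n\ge n_0$. First, $H_n\cap\Gamma_n=1$. Otherwise this subgroup of the cyclic $p$-group $\Gamma_n$ contains the subgroup of order $p$, hence $1+p^{n-1}$ by (C2), which Proposition~\ref{prop:key} with $\varepsilon=1$, $b=1$ excludes.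

Next let $a\in H_n$ and write $a=\varepsilon\gamma$ with $\varepsilon\in\mu$, $\gamma\in\Gamma_n$. Then $\gamma^{|\mu|}=a^{|\mu|}\in H_n\cap\Gamma_n=1$. If $p$ is odd, $|\mu|=p-1$ is prime to $p$ and $\gamma=1$. If $p=2$, then $\gamma^2=1$. In both cases $\gamma^p=1$, so $\gamma=1+p^{n-1}b$ for some $b$ by (C2). Proposition~\ref{prop:key} gives $\gamma=1$ and $\varepsilon\in H$. With Lemma~\ref{lem:easy} we get $H_n=H\bmod p^n$, and so $K_n=\mathbb{Q}_p(\zeta)^{H\bmod p^n}$.

Since $\mu$ injects into $(\mathbb{Z}/p^n)^*$, the degree of $K_n$ is $p^{n-1}(p-1)/|H|$, and $K_n$ is totally ramified as a subfield of $\mathbb{Q}_p(\zeta)$. Write $L(\chi_n,s)=\prod_i(1-\alpha_is)$. The field $L_{p,n}$ is generated by the roots $\alpha_i^{-1}$ and contains the elementary symmetric functions of the $\alpha_i$, so $K_n\subseteq L_{p,n}$. By \eqref{eq:factor}, $L(\chi_n,s)$ divides $P(X_n,s)$, so $L_{p,n}\subseteq\mathbb{Q}_{p,n}$. Ramification indices are multiplicative in towers of fields, so $[K_n:\mathbb{Q}_p]=e(K_n)$ divides $e(L_{p,n})$, which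 divides $e(\mathbb{Q}_{p,n})$. Finally $|H|\le|\mu|$, which is $p-1$ for odd $p$ and $2$ for $p=2$. This gives the stated bounds. \qed

\begin{remark}[What the inequality needs]
The relation $H_n\cap\Gamma_n=1$ already gives $|H_n|\le|\mu|$, hence the lower bounds and the conjecture. It uses only the coefficient $\ell_{k_0}(\chi)$ and the case $\varepsilon=1$ of \eqref{eq:compare}.
\end{remark}

\begin{remark}[Nonnegativity]
The inequality $m_k\ge0$ is used twice. It guarantees that the contribution of $x_0$ to $m_{k_0}(h_0)$ is not canceled by other divisors. For $p=2$ it also excludes $\omega^{bh_0}=-1$ in \eqref{eq:compare}. With signed multiplicities Proposition~\ref{prop:key} would fail: for $a=-(1+2^{n-1})$ one has $\zeta^a=-\zeta^{-1}$, so $\sigma_a$ fixes $\zeta-\zeta^{-1}$.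
\end{remark}

\begin{remark}[The hypotheses on the tower]\label{rem:R}
The proof used that the tower is geometric and satisfies (R) only through three facts: $L(\chi_1,s)$ and $L(\chi_n,s)$ are polynomials, and $L(\chi_n,s)$ divides $P(X_n,s)$. Drop (R). For primitive $\chi$ on $G_n$ let $L^{c}(\chi,s)$ be the complete $L$-function, which also has Euler factors at the points $x\in S$ with $\chi(I_x)=1$. Weil's theorem and \eqref{eq:factor} hold for $L^c$, and $L(\chi,s)=L^c(\chi,s)\prod(1-\chi(\operatorname{Frob}_x)s^{|x|})$, the product being over these $x$. So $L(\chi,s)$ is a polynomial for every $n\ge1$. If $n>\max_x j_x$, then $\chi$ is nontrivial on each $I_x=p^{j_x}\mathbb{Z}_p$ and $L=L^c$ divides $P(X_n,s)$. The proof therefore goes through with $n_0>\max_x j_x$.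

It does matter that every point of $S$ ramifies in the tower. In the tower of Theorem~\ref{thm:sharp}(b), with $p$ odd, remove from $U=\mathbb{A}^1$ the unramified point $t=1$, whose Frobenius is $1$. This multiplies $L(\chi_n,s)$ by $1-\zeta s$. The splitting field becomes $\mathbb{Q}_p(\zeta)$ and is no longer contained in $\mathbb{Q}_{p,n}=\mathbb{Q}_p(\zeta)^{\mu_{p-1}}$.
\end{remark}

\section{Artin--Schreier--Witt towers and the group $H$}\label{sec:asw}

To realize a given $H$ we need towers whose Frobenius elements are explicit. We recall what is used about Witt vectors. For an $\mathbb{F}_p$-algebra $R$, the ring $W(R)$ consists of sequences $r=(r_0,r_1,\dots)$ in $R$ and is functorial in $R$. The $i$-th component of $r+r'$ is $r_i+r'_i$ plus a universal polynomial in the components of index less than $i$, and $r\mapsto r_0$ is a ring homomorphism. The ring endomorphism $F$ raises each component to the $p$-th power, and the lift $[r_0]=(r_0,0,0,\dots)$ is multiplicative. The ring $W(\mathbb{F}_{p^k})$ is the ring of integers of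 the unramified extension of degree $k$ of $\mathbb{Q}_p$. On it $F$ is the Frobenius automorphism, $\hat z=[z]$ is the Teichm\"uller lift of $z\in\mathbb{F}_{p^k}$, and $\operatorname{Tr}_k=\sum_{i<k}F^i$ is the trace to $W(\mathbb{F}_p)=\mathbb{Z}_p$. If $R$ is a field, the kernel of $F-1$ on $W(R)$ is $\mathbb{Z}_p$.

Let $U\subsetneq\mathbb{P}^1_{\mathbb{F}_p}$ be a nonempty open subset, $R=\mathcal{O}(U)$, $S=\mathbb{P}^1\setminus U$, and $f=(f_0,f_1,\dots)\in W(R)$. For $z\in U(\mathbb{F}_{p^k})$ let $f(z)\in W(\mathbb{F}_{p^k})$ be the image of $f$ under evaluation at $z$. The equation $Fy-y=f$, written as $Fy=y+f$, says in components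
\begin{equation}\label{eq:asw}
y_i^p-y_i=f_i+(\text{a polynomial in }y_0,\dots,y_{i-1},f_0,\dots,f_{i-1}),\qquad i\ge0 .
\end{equation}
It has a solution $y$ over a separable closure of $\mathbb{F}_p(t)$. Let $E_n=\mathbb{F}_p(t)(y_0,\dots,y_{n-1})$ and $E_\infty=\bigcup_n E_n$.

\begin{proposition}\label{prop:asw}
Suppose that $f_0$ has a simple pole at every point of $S$.
\begin{itemize}
\item[(i)] The fields $E_n$ are the function fields of a geometric $\mathbb{Z}_p$-tower over $\mathbb{P}^1_{\mathbb{F}_p}$ that is unramified over $U$ and satisfies \textup{(R)}. The map $\tau\mapsto\tau(y)-y$ is an isomorphism $G_\infty\cong\mathbb{Z}_p$.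
\item[(ii)] If $x\in|U|$ has degree $k$ and $z\in U(\mathbb{F}_{p^k})$ lies over $x$, then $\operatorname{Frob}_x=\operatorname{Tr}_k(f(z))$.
\item[(iii)] If an automorphism $\varphi$ of $U$ over $\mathbb{F}_p$ satisfies $\varphi^*f=\varepsilon f$ with $\varepsilon\in\mu$, then $\varepsilon\in H$.
\end{itemize}
\end{proposition}

\begin{proof}
(i) For $\tau$ in the absolute Galois group of $\mathbb{F}_p(t)$, the vector $c_\tau=\tau(y)-y$ is killed by $F-1$, so $c_\tau\in\mathbb{Z}_p$. Hence $E_\infty$ is Galois, and $c_{\tau\tau'}=\tau(c_{\tau'})+c_\tau=c_{\tau'}+c_\tau$. Moreover $\tau$ fixes $y_0,\dots,y_{n-1}$ exactly when $c_\tau\in p^n\mathbb{Z}_p$. So $\operatorname{Gal}(E_\infty/\mathbb{F}_p(t))$ embeds as a closed subgroup of $\mathbb{Z}_p$, and $E_n$ is cut out by $p^n\mathbb{Z}_p$. By \eqref{eq:asw} each $y_i$ is a root of a monic polynomial over $R[y_0,\dots,y_{i-1}]$ with derivative $-1$, so the $y_i$ are integral over $R$ and $E_n$ is unramified over $U$.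

Let $x\in S$ and let $w$ be a normalized valuation of $E_1$ above $x$, with ramification index $e_w$. From $y_0^p-y_0=f_0$ and $w(f_0)=-e_w<0$ we get $w(y_0)<0$ and $p\,w(y_0)=-e_w$. So $p\mid e_w$, and $E_1$, of degree at most $p$, has degree $p$ and is totally ramified at $x$. The inertia group $I_x$ is then a closed subgroup of $\mathbb{Z}_p$ that surjects onto $\mathbb{Z}/p$, so $I_x=\mathbb{Z}_p$. Since $S\neq\emptyset$, the Galois group is $\mathbb{Z}_p$. A constant field extension inside $E_n$ is unramified and totally ramified at $x$, hence trivial.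

(ii) Choose a place $\tilde x$ of $E_\infty$ above $x$ that induces $z$ on $R$; the claimed value does not change when $z$ is replaced by a conjugate. The Frobenius $\tau$ satisfies $\tau(u)\equiv u^{p^k}$ modulo $\tilde x$ for $u$ integral at $\tilde x$. Reducing Witt vectors componentwise modulo $\tilde x$ is a ring homomorphism that is the identity on $W(\mathbb{F}_p)$. If $\bar y$ is the reduction of $y$, then
\[
c_\tau=F^k\bar y-\bar y=\sum_{i<k}F^i(F\bar y-\bar y)=\sum_{i<k}F^if(z)=\operatorname{Tr}_k(f(z)).
\]

(iii) By (ii), $\operatorname{Frob}_{\varphi(x)}=\operatorname{Tr}_k(f(\varphi(z)))=\varepsilon\operatorname{Frob}_x$. So $\varphi$ permutes the effective divisors of degree $k$ on $U$ and multiplies $\operatorname{Frob}_D$ by $\varepsilon$, which gives $m_k(\varepsilon g)=m_k(g)$.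
\end{proof}

We call $f=[t]$, $U=\mathbb{A}^1$ the \emph{basic tower}. For $\omega\in\mu_{p-1}$ with reduction $\bar\omega\in\mathbb{F}_p^*$ we have $[\bar\omega t]=\omega[t]$, so $\mu_{p-1}\subseteq H$ by (iii). For odd $p$ this is the largest possible $H$. To obtain a smaller group we add a term in the second layer that keeps only part of the symmetry.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(a)]
\emph{Let $p$ be odd.} The subgroups of $\mu$ are the $\mu_d$ with $d\mid p-1$. Take $U=\mathbb{A}^1$ and $f=[t]+p[t^{1+d}]\in W(\mathbb{F}_p[t])$. Here $f_0=t$ has a simple pole at $\infty$. For $\omega\in\mu_d$ the substitution $t\mapsto\bar\omega t$ sends $f$ to $\omega[t]+p\,\omega^{1+d}[t^{1+d}]=\omega f$, so $\mu_d\subseteq H$. Conversely let $\varepsilon\in H$. The support of $m_1$ is $\{\hat z+p\hat z^{1+d}:z\in\mathbb{F}_p\}$, and multiplication by $\varepsilon$ preserves it. Apply this to $z=1$: there is $z'\in\mathbb{F}_p$ with $\varepsilon(1+p)=\hat z'+p\hat z'^{\,1+d}$. Reduction modulo $p$ gives $z'=\bar\varepsilon$, so $\hat z'=\varepsilon$.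 Then $p\,\varepsilon=p\,\varepsilon^{1+d}$ and $\varepsilon^d=1$. Hence $H=\mu_d$.

\emph{Let $p=2$.} In the basic tower the support of $m_1$ is $\{0,1\}$, which is not stable under $-1$, so $H=1$. For $U=\mathbb{G}_m$ and $f=[t]-[t^{-1}]\in W(\mathbb{F}_2[t,t^{-1}])$, the component $f_0=t+t^{-1}$ has simple poles at $0$ and $\infty$, and $t\mapsto t^{-1}$ sends $f$ to $-f$. So $H=\{\pm1\}$.

When $H=\mu$, Theorem~\ref{thm:main} gives $[K_n:\mathbb{Q}_p]=p^{n-1}$ for odd $p$ and $2^{n-2}$ for $p=2$, for all $n\ge n_0$. So the bounds for $K_n$ are attained.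
\end{proof}

\begin{example}
In the last tower ($p=2$, $f=[t]-[t^{-1}]$) the first coefficients carry no information. The rational point $x_1$, given by $t=1$, has Frobenius $1-1=0$. At the point $x_2$ of degree $2$, $f(z)=\rho-\rho^2$ with $\rho$ a primitive cube root of unity; $F$ swaps $\rho$ and $\rho^2$, so the trace is $0$. The two points of degree $3$ have Teichm\"uller lifts $\{\eta,\eta^2,\eta^4\}$ and $\{\eta^3,\eta^5,\eta^6\}$ with $\eta$ of order $7$. With $r_1=\eta+\eta^2+\eta^4$ and $r_2=\eta^3+\eta^5+\eta^6$ in $\mathbb{Z}_2$, their Frobenius elements are $\pm r$, where $r=r_1-r_2=-1-2r_2$ is a unit. The remaining divisors of degree at most $3$ are sums of $x_1$ and $x_2$, so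
\[
\ell_1(\chi)=1,\qquad \ell_2(\chi)=2,\qquad \ell_3(\chi)=2+\zeta^r+\zeta^{-r}.
\]
The smallest choice in Lemma~\ref{lem:unit} is $k_0=3$. Since $u+u^{-1}=w+w^{-1}$ forces $w=u^{\pm1}$, the stabilizer of $\ell_3(\chi)$ is $\{\pm1\}$, and $K_n=\mathbb{Q}_2(\zeta+\zeta^{-1})$ for all $n$.
\end{example}

\begin{remark}
The restriction $n\ge n_0$ in Theorem~\ref{thm:main} cannot be dropped. For odd $p$ and $f=[t]+p[t^{1+d}]$ with $d<p-1$, the Frobenius elements agree modulo $p$ with those of the basic tower. So $L(\chi_1,s)=1$ by Proposition~\ref{prop:slopes} below, and $K_1=\mathbb{Q}_p\ne\mathbb{Q}_p(\zeta_p)^{\mu_d}$.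
\end{remark}

\section{Slopes in the basic tower}\label{sec:slopes}

Throughout this section $f=[t]$, $U=\mathbb{A}^1$, and $p$ is any prime. To bound $L_{p,n}$ from above we show that the roots of $L(\chi_n,s)$ lie in the coefficient field, and this follows once their valuations are known to be distinct.

\begin{proposition}\label{prop:slopes}
Let $n\ge1$ and let $\chi$ be a primitive character of $G_n$. Then $L(\chi,s)$ has degree $p^{n-1}-1$ and exactly one reciprocal root of valuation $i/p^{n-1}$ for each $i$ with $1\le i\le p^{n-1}-1$.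
\end{proposition}

The smallest slope can be seen on $\ell_1(\chi)=\sum_{z\in\mathbb{F}_p}\zeta^{\hat z}$, the negative of the sum of the reciprocal roots. Let $n\ge2$. For $p=2$, $\ell_1(\chi)=1-(-\zeta)$ has valuation $1/2^{n-1}$ by (C1). For $p=3$, $\ell_1(\chi)=\zeta^{-1}(\zeta^3-1)/(\zeta-1)$ has valuation $\frac{1}{2\cdot3^{n-2}}-\frac{1}{2\cdot3^{n-1}}=1/3^{n-1}$.

We follow the method of Liu--Wan and Davis--Wan--Xiao and give the argument in full. Replace $\zeta$ by $1+T$ with $T$ an indeterminate, so that all characters are treated at once. A trace formula expresses the resulting $L$-function through the determinant of an infinite matrix, whose shape gives $T$-adic lower bounds for the coefficients of the determinant. At level $n=1$ everything can be computed and the bounds are attained. This forces them to be exact $T$-adically, and hence at every level.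

\subsection{The $T$-adic $L$-function}

For $a\in\mathbb{Z}_p$ let $(1+T)^a=\sum_j\binom aj T^j\in\mathbb{Z}_p[[T]]$; it equals $\exp(a\log(1+T))$ in $\mathbb{Q}_p[[T]]$. Since $v(\zeta-1)>0$, substituting $T=\zeta-1$ is a ring homomorphism $\mathbb{Z}_p[[T]]\to\mathbb{Z}_p[\zeta]$. It sends $(1+T)^a$ to $\zeta^a$, because this holds for integers $a\ge0$ and both sides are continuous in $a$. We sum over the multiplicative group, where monomials are characters, and put
\[
L^*(T,s)=\prod_{x\in|\mathbb{G}_m|}\frac1{1-(1+T)^{\operatorname{Frob}_x}s^{|x|}}\in\mathbb{Z}_p[[T]][[s]],\qquad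
S_k(T)=\sum_{z\in\mathbb{F}_{p^k}^*}(1+T)^{\operatorname{Tr}_k(\hat z)}.
\]
A closed point $x$ of degree $d\mid k$ has $d$ points $z\in\mathbb{F}_{p^k}^*$ above it, each with $\operatorname{Tr}_k(\hat z)=(k/d)\operatorname{Frob}_x$ by Proposition~\ref{prop:asw}(ii). Taking logarithms gives
\begin{equation}\label{eq:Lstar}
L^*(T,s)=\exp\Bigl(\sum_{k\ge1}S_k(T)\frac{s^k}{k}\Bigr),
\end{equation}
and the same computation is valid after substituting $T=\zeta-1$. The omitted point $0$ has Frobenius $0$, so
\begin{equation}\label{eq:spec}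
L^*(\zeta-1,s)=(1-s)L(\chi,s),\qquad \zeta=\chi(1).
\end{equation}

\subsection{The trace formula}

To sum over $z$ we need $(1+T)^{\operatorname{Tr}_k(\hat z)}$ as a power series in $\hat z$ with good integrality. The Artin--Hasse series
\[
E(u)=\exp\Bigl(\sum_{j\ge0}\frac{u^{p^j}}{p^j}\Bigr)=1+u+\cdots
\]
provides it, since its coefficients lie in $\mathbb{Z}_p$. Let $\pi$ be an indeterminate and identify $T=E(\pi)-1=\pi+\cdots$. Then $\mathbb{Z}_p[[\pi]]=\mathbb{Z}_p[[T]]$, and $\pi/T$ is a unit. Write $E(\pi u)=\sum_{m\ge0}\theta_mu^m$ with $\theta_m\in\pi^m\mathbb{Z}_p$, and put $\theta_m=0$ for $m<0$. For $z\in\mathbb{F}_{p^k}$,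
\begin{equation}\label{eq:split}
\prod_{i<k}E(\pi\hat z^{p^i})=(1+T)^{\operatorname{Tr}_k(\hat z)}.
\end{equation}
Indeed, the logarithm of the left side is $\sum_j\frac{\pi^{p^j}}{p^j}\sum_{i<k}\hat z^{p^{i+j}}$. Each inner sum is $\operatorname{Tr}_k(\hat z)$ because $\hat z^{p^k}=\hat z$, and $\sum_j\pi^{p^j}/p^j=\log(1+T)$.

The sum $\sum_{z\in\mathbb{F}_{p^k}^*}\hat z^m$ is $p^k-1$ if $(p^k-1)\mid m$ and $0$ otherwise. For $k=1$ this and \eqref{eq:split} give $S_1=(p-1)\sum_{i\ge0}\theta_{pi-i}$, which is $p-1$ times the sum of the diagonal entries of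
\[
A=(\theta_{pi-j})_{i,j\ge0}.
\]
The same matrix computes all $S_k$. Define $\operatorname{Tr}(A^k)=\sum\prod_{l=0}^{k-1}\theta_{pi_l-i_{l+1}}$, the sum being over all $(i_0,\dots,i_{k-1})\in\mathbb{Z}_{\ge0}^k$ with indices read modulo $k$. The term of $(i_l)$ is divisible by $\pi^{(p-1)\sum_l i_l}$, so the sum converges $\pi$-adically.

\begin{lemma}\label{lem:trace}
$S_k(T)=(p^k-1)\operatorname{Tr}(A^k)$ for all $k\ge1$.
\end{lemma}

\begin{proof}
Expand the factor $E(\pi\hat z^{p^{k-1-l}})$ of \eqref{eq:split} with summation index $m_l$ and sum over $z$: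
\[
S_k(T)=(p^k-1)\sum_{N\ge0}\ \ \sum_{\substack{m_0,\dots,m_{k-1}\ge0\\ \sum_lp^{k-1-l}m_l=N(p^k-1)}}\theta_{m_0}\cdots\theta_{m_{k-1}} .
\]
It suffices to show that $m_l=pi_l-i_{l+1}$, $N=i_0$ is a bijection from the set of $(i_l)\in\mathbb{Z}_{\ge0}^k$ with all $pi_l-i_{l+1}\ge0$ onto the set of tuples $(N;m_0,\dots,m_{k-1})$ in this sum. For any $k$-periodic integer sequence $(i_l)$, with $m_l=pi_l-i_{l+1}$, telescoping gives
\begin{equation}\label{eq:tele}
\sum_{j=0}^{k-1}p^{k-1-j}m_{l+j}=p^ki_l-i_{l+k}=(p^k-1)\,i_l .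
\end{equation}
The case $l=0$ shows that the map is well defined. Conversely, given a tuple, the values $i_0=N$ and $i_{l+1}=pi_l-m_l$ are forced. Then $i_k=p^kN-\sum_lp^{k-1-l}m_l=N=i_0$, so the sequence extends periodically, and \eqref{eq:tele} shows that every $i_l\ge0$.
\end{proof}

\subsection{The determinant of $1-sA$}

For a finite set $I\subset\mathbb{Z}_{\ge0}$ let $A_I$ be the principal submatrix indexed by $I$. The term of a permutation $\sigma$ of $I$ in $\det A_I$ is $\pm\prod_{i\in I}\theta_{pi-\sigma(i)}$, so $\det A_I$ is divisible by $\pi^{(p-1)\sum_{i\in I}i}$. Therefore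
\[
C(T,s)=\sum_{k\ge0}c_k(T)s^k,\qquad c_k=(-1)^k\sum_{|I|=k}\det A_I\in\mathbb{Z}_p[[T]],
\]
is well defined and $c_0=1$. The smallest value of $\sum_{i\in I}i$ with $|I|=k$ is $0+1+\dots+(k-1)$, so
\begin{equation}\label{eq:uk}
c_k=T^{\lambda_k}u_k,\qquad \lambda_k=(p-1)\frac{k(k-1)}2,\qquad u_k\in\mathbb{Z}_p[[T]].
\end{equation}

\begin{lemma}\label{lem:quot}
$C(T,s)=L^*(T,s)\,C(T,ps)$ in $\mathbb{Z}_p[[T]][[s]]$.
\end{lemma}

\begin{proof}
For a finite matrix $A'$ over a $\mathbb{Q}$-algebra, $\det(1-sA')=\exp\bigl(-\sum_k\operatorname{Tr}(A'^k)s^k/k\bigr)$, and the coefficient of $s^k$ on the left is $(-1)^k$ times the sum of the principal $k\times k$ minors. Apply this to $A'=A_{\{0,\dots,N-1\}}$. The minors and the terms of $\operatorname{Tr}(A^k)$ that involve an index at least $N$ are divisible by $\pi^{(p-1)N}$, and each coefficient of $s^k$ on the right is a rational polynomial in finitely many traces. Letting $N\to\infty$ in $\mathbb{Q}_p[[\pi]]$ gives $C(T,s)=\exp\bigl(-\sum_k\operatorname{Tr}(A^k)s^k/k\bigr)$. Hence $C(T,s)/C(T,ps)=\exp\bigl(\sum_k(p^k-1)\operatorname{Tr}(A^k)s^k/k\bigr)$,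 which is $L^*(T,s)$ by Lemma~\ref{lem:trace} and \eqref{eq:Lstar}.
\end{proof}

\begin{lemma}\label{lem:units}
Each $u_k$ in \eqref{eq:uk} is a unit of $\mathbb{Z}_p[[T]]$.
\end{lemma}

\begin{proof}
Substitute $T=\zeta_p-1$. Since $\operatorname{Tr}_k(\hat z)$ reduces to the trace of $z$ to $\mathbb{F}_p$, which is surjective, $S_k(\zeta_p-1)$ is the sum of a nontrivial additive character over $\mathbb{F}_{p^k}\setminus\{0\}$ and equals $-1$. By \eqref{eq:Lstar}, $L^*(\zeta_p-1,s)=1-s$. Write $C_1(s)=C(\zeta_p-1,s)$. Iterating Lemma~\ref{lem:quot} gives $C_1(s)=\prod_{j<J}(1-p^js)\cdot C_1(p^Js)$, and $C_1(p^Js)\to1$ coefficientwise as $J\to\infty$. So $C_1(s)=\prod_{j\ge0}(1-p^js)$. The coefficient of $s^k$ is $(-1)^k\sum_{j_1<\dots<j_k}p^{j_1+\dots+j_k}$. It has a unique term of least valuation, so its valuation is $k(k-1)/2=\lambda_k\,v(\zeta_p-1)$. By \eqref{eq:uk}, $u_k(\zeta_p-1)$ is a unit. It is congruent to $u_k(0)$ modulo $\zeta_p-1$, so $u_k(0)\in\mathbb{Z}_p^*$.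
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:slopes}]
Recall the theory of Newton polygons. Let $h=\sum_kh_ks^k\in1+s\,\mathbb{C}_p[[s]]$ with $v(h_k)/k\to\infty$, so that $h$ converges on $\mathbb{C}_p$. The number of zeros $s_0$ of $h$ with $v(1/s_0)=\lambda$, counted with multiplicity, is the horizontal length of the side of slope $\lambda$ of the lower convex hull of the points $(k,v(h_k))$.

Let $\zeta=\chi(1)$ and $C_n(s)=C(\zeta-1,s)$. By \eqref{eq:uk}, Lemma~\ref{lem:units} and (C1),
\[
v\bigl(c_k(\zeta-1)\bigr)=\frac{\lambda_k}{p^{n-1}(p-1)}=\frac{k(k-1)}{2p^{n-1}} .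
\]
So $C_n$ is entire. The consecutive differences $k/p^{n-1}$ increase strictly, so every point is a vertex, and $C_n(s)$ has exactly one reciprocal zero of valuation $i/p^{n-1}$ for each $i\ge0$ and no others. The reciprocal zeros of $C_n(ps)$ are $p$ times these, with valuations $(p^{n-1}+i)/p^{n-1}$, $i\ge0$. By \eqref{eq:spec}, $L^*(\zeta-1,s)$ is a polynomial, and multiplicities of zeros add in $C_n(s)=L^*(\zeta-1,s)\,C_n(ps)$. Hence $L^*(\zeta-1,s)$ has exactly one reciprocal root of valuation $i/p^{n-1}$ for each $0\le i<p^{n-1}$ and no others. The factor $1-s$ in \eqref{eq:spec} accounts for $i=0$.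
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(b)]
Let $M_n=\mathbb{Q}_p(\zeta_{p^n})^{\mu_{p-1}}$. The group $\mu_{p-1}$ injects into $(\mathbb{Z}/p^n)^*$ for $n\ge1$, so $M_n$ is totally ramified of degree $p^{n-1}$ by (C1). Since $\mu_{p-1}\subseteq H$, Lemma~\ref{lem:easy} gives $K_n\subseteq M_n$ for all $n\ge1$.

The group $\operatorname{Gal}(\overline{\mathbb{Q}}_p/K_n)$ permutes the reciprocal roots of $L(\chi_n,s)$ and preserves $v$. By Proposition~\ref{prop:slopes} the valuations are distinct, so each root is fixed and lies in $K_n$. Thus $L_{p,n}=K_n\subseteq M_n$. If $n=1$, then $M_1=\mathbb{Q}_p$ and equality holds. If $n\ge2$, then $K_n$ contains an element of valuation $1/p^{n-1}$, so $[K_n:\mathbb{Q}_p]\ge e(K_n)\ge p^{n-1}=[M_n:\mathbb{Q}_p]$, and again $L_{p,n}=M_n$.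

This applies to every primitive character at every level. Since $P(\mathbb{P}^1,s)=1$, formula \eqref{eq:factor} shows that $\mathbb{Q}_{p,n}$ is the compositum of the splitting fields of the $L(\chi,s)$ over all $\chi$ of order $p^m$, $1\le m\le n$. These fields are the $M_m$. The action of $\mu_{p-1}$ on $\mathbb{Q}_p(\zeta_{p^n})$ restricts to its action on $\mathbb{Q}_p(\zeta_{p^m})$, so $M_m\subseteq M_n$. Hence $\mathbb{Q}_{p,n}=M_n$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Alv}
Roberto Alvarenga, \emph{$p$-adic Wan-Riemann Hypothesis for $\mathbb{Z}_p$-towers of curves}, arXiv:1912.05065 (2019).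

\end{thebibliography}
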